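\title{A universal tame non-archimedean abelian Polish group}

\begin{abstract}
A Polish group is tame if every orbit equivalence relation induced by one of its Borel actions on a Polish space is Borel. We show that the class of tame non-archimedean abelian Polish groups contains a universal group: an explicit product $U$ of countable divisible groups in which every group of the class embeds as a closed subgroup. The proof starts from the Ding--Gao characterization of tameness, embeds a group in the product of divisible enlargements of the successive quotients of a base of open subgroups, and shows that $U$ absorbs every tame product of divisible groups. We also describe all universal groups of the class and show that $U$ is the only injective one.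
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Tame groups}
A topological group is \emph{Polish} if its topology is separable and completely metrizable, and a Polish group is \emph{non-archimedean} if it has a neighborhood base of the identity consisting of open subgroups. All groups in this paper are abelian and written additively, $\cong$ means topological isomorphism, and $\mathcal N$ denotes the class of non-archimedean abelian Polish groups. Equivalently, $\mathcal N$ consists of the groups isomorphic to a closed subgroup of a product $\prod_{n\in\omega}H_n$ of countable discrete abelian groups. Countable discrete groups, the $p$-adic integers $\mathbb Z_p$ and the $p$-adic numbers $\mathbb Q_p$ belong to $\mathcal N$.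

A Borel action of a Polish group $G$ on a Polish space $X$ induces the orbit equivalence relation $\{(x,y)\in X^2:\exists g\in G\ (g\cdot x=y)\}$. It is the projection of a Borel subset of $G\times X^2$, and such a projection need not be Borel. The group $G$ is \emph{tame} if all orbit equivalence relations induced by its Borel actions on Polish spaces are Borel. A countable group is tame, because the relation is then the union of the graphs of countably many Borel maps. In general, tameness says that the quantifier over $G$ never takes the relation out of the Borel sets. We write $\mathcal T\subseteq\mathcal N$ for the class of tame groups in $\mathcal N$.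

Inside $\mathcal N$, tameness has an algebraic description. For $G\in\mathcal N$, call a decreasing sequence $(G_k)_{k\in\omega}$ of open subgroups that forms a neighborhood base of $0$ a \emph{filtration} of $G$, and call the discrete groups $G_k/G_{k+1}$ its \emph{layers}. Let $\mathbb Z(p)$ be the cyclic group of prime order $p$. For a countable group $A$, let $A^{<\omega}$ be the direct sum of countably infinitely many copies of $A$, with the discrete topology, and let $A^\omega$ be the product of countably infinitely many discrete copies of $A$, with the product topology. A Polish group $G$ \emph{involves} a Polish group $H$ if some closed subgroup of $G$ admits a continuous surjective homomorphism onto $H$.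

\begin{theorem}[Ding--Gao \cite{DG}, extending Solecki]\label{thm:DG}
A group $G\in\mathcal N$ is tame if and only if it has a filtration $(G_k)_{k\in\omega}$ such that
\begin{enumerate}
\item[(a)] for all but finitely many $k$, the layer $G_k/G_{k+1}$ is torsion, and
\item[(b)] for every prime $p$ and all but finitely many $k$, the layer $G_k/G_{k+1}$ contains only finitely many elements of order $p$.
\end{enumerate}
Equivalently, $G$ is tame if and only if it involves neither $\mathbb Z^\omega$ nor $(\mathbb Z(p)^{<\omega})^\omega$ for any prime $p$.
\end{theorem}

A filtration satisfying (a) and (b) will be called \emph{tame}. The criterion (a), (b) is the only deep input of the proofs below; everything else is standard abelian group theory and elementary Polish group theory.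

Throughout, $p_0<p_1<\cdots$ are the primes. A discrete group is tame with $G_k=0$. A locally compact group in $\mathcal N$, such as $\mathbb Z_p$ or $\mathbb Q_p$, is tame: a small open subgroup is compact, so almost all layers are finite. The group $\prod_i\mathbb Z(p_i)^{<\omega}$ is tame with $G_k=\prod_{i\ge k}\mathbb Z(p_i)^{<\omega}$, although every layer has infinitely many elements of some prime order. On the other hand, $\mathbb Z^\omega$ is not tame, so $\mathcal T$ is not closed under countable products.

\subsection*{The question}
A group $U$ in a class $\mathcal C$ of Polish groups is \emph{universal} for $\mathcal C$ if every $G\in\mathcal C$ is isomorphic to a closed subgroup of $U$. The following question comes from \cite{DG}.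

\medskip
\noindent\textbf{Question.} \emph{Is there a universal group for $\mathcal T$? That is, is there a tame non-archimedean abelian Polish group in which every tame non-archimedean abelian Polish group embeds as a closed subgroup?}
\medskip

For the larger class $\mathcal N$ the answer is yes: there is a countable group $D$ containing a copy of every countable abelian group (Section~\ref{sec:background}), and $D^\omega$ is universal for $\mathcal N$. But $D^\omega$ contains $\mathbb Z^\omega$ as a closed subgroup and is not tame.

For $\mathcal T$ there are two reasons for doubt. First, condition (b) contains data that vary without bound from group to group: for each prime the index from which the layers have finitely many elements of order $p$, and the finite numbers of these elements. A candidate $U$ has its own such data, and one might expect to defeat it by a group whose data grow faster, just as no finite group contains all finite abelian groups. Second, a tame group need not be a product of discrete groups. If $\mathbb Z_p\cong\prod_nH_n$ with $H_n$ discrete, each $H_n$ would be finite, as a discrete image of a compact group, and torsion-free, as a subgroup of $\mathbb Z_p$, hence trivial. In favor of a positive answer,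 it is known that the class of tame groups of the form $\prod_{n}H_n$, with each $H_n$ countable and discrete, contains a universal group. So it would be enough to embed every tame group in a tame product as a closed subgroup. This turns out to be possible. We do not use the known result on products; the universal group is constructed directly.

\subsection*{Results}
Let $\mathbb Z(p^\infty)=\mathbb Z[1/p]/\mathbb Z\cong\mathbb Q_p/\mathbb Z_p$ be the discrete Pr\"ufer $p$-group. For $m\in\omega$ let $E_m$ be the discrete group $\bigoplus_{i\ge m}\mathbb Z(p_i^\infty)^{<\omega}$, and put
\begin{equation}\label{eq:U}
U\;=\;\mathbb Q^{<\omega}\times\prod_{m\in\omega}E_m\times\prod_{i\in\omega}\mathbb Z(p_i^\infty)^{\omega}.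
\end{equation}

\begin{theorem}\label{thm:universal}
The group $U$ belongs to $\mathcal T$, and every $G\in\mathcal T$ is topologically isomorphic to a closed subgroup of $U$.
\end{theorem}

\begin{theorem}\label{thm:char}
For $G\in\mathcal N$ the following are equivalent:
\begin{enumerate}
\item[(i)] $G$ is tame;
\item[(ii)] $G$ is isomorphic to a closed subgroup of $U$;
\item[(iii)] $G$ is isomorphic to a closed subgroup of a tame group $\prod_nH_n$ with all $H_n$ countable and discrete.
\end{enumerate}
\end{theorem}

A universal group is not unique: $U\times\mathbb Z$ is also universal, and it is not isomorphic to $U$ because it is not divisible. The property that singles out $U$ is the following. A group $I\in\mathcal N$ is \emph{injective} if for every $G\in\mathcal N$ and every closed subgroup $C\le G$, every continuous homomorphism $C\to I$ extends to a continuous homomorphism $G\to I$.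

\begin{theorem}\label{thm:class}
\begin{enumerate}
\item[(1)] $U$ is injective. A group $V\in\mathcal T$ is universal for $\mathcal T$ if and only if $V\cong U\times A$ for some $A\in\mathcal T$.
\item[(2)] For $V\in\mathcal N$ the following are equivalent: $V$ is injective; $V$ is divisible and has a neighborhood base at $0$ of divisible open subgroups; $V\cong\prod_kH_k$ with $H_k$ countable, discrete and divisible. If such a $V$ is tame, then $V\times U\cong U$.
\item[(3)] Up to isomorphism, $U$ is the only injective universal group for $\mathcal T$. Injectivity cannot be weakened to divisibility: $U\times\mathbb Q_p$ is universal and divisible, but not isomorphic to $U$.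
\end{enumerate}
\end{theorem}

The proof of Theorem~\ref{thm:universal} has two steps, one for each reason for doubt. The first step (Section~\ref{sec:layers}, after an example in Section~\ref{sec:example}) embeds a tame group in a tame product of divisible groups, one factor for each layer. The second step (Section~\ref{sec:absorb}) shows that every such product is a direct factor of $U$. Theorem~\ref{thm:class} is proved in Section~\ref{sec:injective}.

\section{Divisible groups, socles and filtrations}\label{sec:background}

\subsection*{Abelian groups}
For a group $A$ and a prime $p$, let $A[p]=\{a\in A:pa=0\}$. This is a vector space over $\mathbb Z/p\mathbb Z$, which we call the \emph{$p$-socle} of $A$; it is finite exactly when $A$ has finitely many elements of order $p$. A torsion group is the direct sum $A=\bigoplus_pA_p$ of its \emph{$p$-components}, the subgroups of elements of $p$-power order, and a homomorphism of torsion groups maps $p$-components into $p$-components. For $b\le\omega$, $A^{(b)}$ is the direct sum of $b$ copies of $A$, so that $A^{(\omega)}=A^{<\omega}$.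

A group $D$ is \emph{divisible} if $nD=D$ for all $n\ge1$. The groups $\mathbb Q$ and $\mathbb Z(p^\infty)$ are divisible, the $p$-socle of $\mathbb Z(p^\infty)$ is $\mathbb Z(p)$, and homomorphic images, direct sums and products of divisible groups are divisible. We use three textbook facts.
\begin{enumerate}
\item[(D1)] If $D$ is divisible and $B\le A$, every homomorphism $B\to D$ extends to a homomorphism $A\to D$.
\item[(D2)] Every countable divisible group is isomorphic to $\mathbb Q^{(a)}\oplus\bigoplus_p\mathbb Z(p^\infty)^{(b_p)}$ for some $a,b_p\le\omega$.
\item[(D3)] Every countable abelian group embeds in a countable divisible group.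
\end{enumerate}
In (D2), $b_p$ is the dimension of the $p$-socle, and $a=0$ if the group is torsion. By (D2) and (D3), the group $D=\mathbb Q^{<\omega}\oplus E_0$ contains a copy of every countable abelian group.

Conditions (a) and (b) concern torsion and finite socles, so we need to know how these pass to extensions and quotients.

\begin{lemma}\label{lem:socle}
Let $B\le A$ be groups and let $p$ be a prime.
\begin{enumerate}
\item[(1)] If $B$ and $A/B$ are torsion, so is $A$. If $B[p]$ and $(A/B)[p]$ are finite, so is $A[p]$.
\item[(2)] If $A$ is torsion and $A[p]$ is finite, then $|(A/B)[p]|\le|A[p]|$.
\end{enumerate}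
\end{lemma}

\begin{proof}
(1) For $a\in A$, some positive multiple $na$ lies in $B$, and some positive multiple of $na$ is $0$. The quotient map sends $A[p]$ into $(A/B)[p]$ with kernel $B[p]$, so $|A[p]|\le|B[p]|\cdot|(A/B)[p]|$.

(2) The quotient map $q:A\to A/B$ is onto and respects components, so it maps $A_p$ onto $(A/B)_p$. Let $F$ be a finite subgroup of $(A/B)[p]$. Choose a preimage in $A_p$ of each element of $F$, and let $F'$ be the subgroup that these preimages generate. It is a finite $p$-group with $q(F')=F$. Multiplication by $p$ on $F'$ has kernel $F'[p]$ and image $pF'$, so $|F'/pF'|=|F'[p]|\le|A[p]|$. Since $pF=0$, the map $q$ induces a surjection $F'/pF'\to F$, and $|F|\le|A[p]|$. A vector space over $\mathbb Z/p\mathbb Z$ whose finite subspaces all have at most $|A[p]|$ elements has itself at most $|A[p]|$ elements.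
\end{proof}

The finiteness of $(A/B)[p]$ in part (2) also follows from the theorem of Kuro\v{s} that a $p$-group with finite socle satisfies the minimum condition on subgroups \cite[Thm.~25.1]{Fuchs}. Part (2) fails without torsion: take $A=\mathbb Z^{<\omega}$ and $B=pA$.

An arbitrary divisible group containing a layer, as given by (D3), may have elements of infinite order or a larger socle, and so destroy (a) and (b). The next lemma provides a divisible group that preserves both conditions.

\begin{lemma}\label{lem:hull}
Let $L$ be a countable torsion group and let $r_p\le\omega$ be the dimension of $L[p]$. Then $L$ embeds in $H=\bigoplus_p\mathbb Z(p^\infty)^{(r_p)}$, which is a countable divisible torsion group with $H[p]\cong L[p]$ for every $p$.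
\end{lemma}

\begin{proof}
The $p$-socle of $\mathbb Z(p^\infty)^{(r_p)}$ is $\mathbb Z(p)^{(r_p)}\cong L[p]$, which gives the last claim and an embedding $L[p]\to\mathbb Z(p^\infty)^{(r_p)}$. Extend it by (D1) to $f_p:L_p\to\mathbb Z(p^\infty)^{(r_p)}$. The kernel of $f_p$ meets $L[p]$ trivially, and a nonzero $p$-group contains an element of order $p$, so $f_p$ is injective. The sum $\bigoplus_pf_p:L\to H$ is the required embedding.
\end{proof}

\subsection*{Polish groups}
We use the following standard facts.
\begin{enumerate}
\item[(P1)] An open subgroup $N$ of a Polish group $G$ is closed, and $G/N$ is countable. A homomorphism from $G$ to a discrete group is continuous if and only if its kernel contains an open subgroup of $G$.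
\item[(P2)] A subgroup of a Polish group that is Polish in the subspace topology is closed. Hence a topological embedding of one Polish group in another has closed image.
\end{enumerate}
Closed subgroups and countable products of groups in $\mathcal N$ are in $\mathcal N$. Every $G\in\mathcal N$ has a filtration with $G_0=G$, and $\bigcap_kG_k=0$ for every filtration. For a product $H=\prod_kH_k$ of countable discrete groups, the \emph{tails}
\[H_{\ge k}=\{h\in H:h_j=0\text{ for all }j<k\}\]
form a filtration with layers $H_{\ge k}/H_{\ge k+1}\cong H_k$. A finite product of discrete groups is discrete and coincides with the direct sum, and the factors of a product may be regrouped along any partition of the index set.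

Theorem~\ref{thm:DG} asks for one good filtration. In fact the choice does not matter.

\begin{lemma}\label{lem:anyfiltration}
Every filtration of a group $G\in\mathcal T$ is tame.
\end{lemma}

\begin{proof}
Let $(B_j)$ be a tame filtration and $(V_k)$ an arbitrary one. Fix a prime $p$, and choose $n$ such that $B_j/B_{j+1}$ is torsion with finite $p$-socle for all $j\ge n$. For $m>n$, the group $B_n/B_m$ is an extension of $B_n/B_{m-1}$ by $B_{m-1}/B_m$, so by Lemma~\ref{lem:socle}(1) and induction on $m$ it is torsion with finite $p$-socle. For all but finitely many $k$ we have $V_k\subseteq B_n$. Fix such a $k$ and choose $m>n$ with $B_m\subseteq V_{k+1}$. The subgroup $V_k/B_m$ of $B_n/B_m$ is torsion with finite $p$-socle. Its quotient $V_k/V_{k+1}$ is torsion, and it has finite $p$-socle by Lemma~\ref{lem:socle}(2).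
\end{proof}

\begin{corollary}\label{cor:closure}
\begin{enumerate}
\item[(1)] A product $\prod_kH_k$ of countable discrete groups is tame if and only if $H_k$ is torsion for all but finitely many $k$ and, for every prime $p$, $H_k[p]$ is finite for all but finitely many $k$.
\item[(2)] A closed subgroup of a group in $\mathcal T$ is in $\mathcal T$, and the product of two groups in $\mathcal T$ is in $\mathcal T$.
\end{enumerate}
\end{corollary}

\begin{proof}
(1) The stated conditions say that the filtration by tails is tame; apply Theorem~\ref{thm:DG} in one direction and Lemma~\ref{lem:anyfiltration} in the other.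

(2) Let $(G_k)$ and $(G'_k)$ be tame filtrations of $G$ and $G'$. If $C\le G$ is closed, then $(C\cap G_k)$ is a filtration of $C$, and $(C\cap G_k)/(C\cap G_{k+1})$ embeds in $G_k/G_{k+1}$. The filtration $(G_k\times G'_k)$ of $G\times G'$ has layers $G_k/G_{k+1}\oplus G'_k/G'_{k+1}$. Both filtrations are therefore tame.
\end{proof}

\section{Two products that fail, and one that works}\label{sec:example}

Let $G\in\mathcal T$ have the filtration $G=G_0\ge G_1\ge\cdots$. Two products of discrete groups come with it. The product $\prod_kG/G_k$ contains $G$ as a closed subgroup: the map $x\mapsto(x+G_k)_k$ is a topological embedding, since the preimage of $\{h:h_k=0\}$ is $G_k$. The product $\prod_kG_k/G_{k+1}$ of the layers is tame by Lemma~\ref{lem:anyfiltration} and Corollary~\ref{cor:closure}(1). We need a product with both properties. In the following example, with a single prime, the first product is not tame and the second does not contain $G$.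

\begin{example}\label{ex:main}
Fix a prime $p$. Let $G$ be obtained from $\mathbb Z_p$ by adjoining, for each $n\ge1$, an element $a_n$ with $p^na_n=1$. Precisely, $G$ is the quotient of $\mathbb Z_p\oplus\bigoplus_{n\ge1}\mathbb Za_n$ by the subgroup generated by the elements $p^na_n-1$, where $1\in\mathbb Z_p$. The homomorphism to $\mathbb Q_p$ that is the inclusion on $\mathbb Z_p$ and sends $a_n$ to $p^{-n}$ kills these elements, so it induces $\chi:G\to\mathbb Q_p$. In particular $\mathbb Z_p$ maps injectively into $G$, and
\[G/\mathbb Z_p\cong B:=\bigoplus_{n\ge1}\mathbb Z/p^n\mathbb Z .\]
Give $G$ the group topology in which $\mathbb Z_p$, with its usual topology, is an open subgroup. Then $G$ is a disjoint union of countably many clopen copies of $\mathbb Z_p$, so $G\in\mathcal N$. The filtration $G_0=G$, $G_k=p^{k-1}\mathbb Z_p$ ($k\ge1$) has layers $B,\mathbb Z(p),\mathbb Z(p),\dots$, so $G$ is tame.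

\emph{The product $\prod_kG/G_k$ is not tame.} The elements $t_n=p^{n-1}a_n-p^na_{n+1}$ satisfy $pt_n=1-1=0$. The image of $t_n$ in $B$ is nonzero exactly in the coordinates $n$ and $n+1$, so these images are distinct. Hence $(G/G_k)[p]$ is infinite for every $k\ge1$, and Corollary~\ref{cor:closure}(1) applies. The defect is repetition: every coordinate records the large first layer again.

\emph{The product of the layers does not contain $G$.} The group $B\times\mathbb Z(p)^\omega$ is torsion, while $G$ contains $\mathbb Z_p$. Replacing the layers $\mathbb Z(p)$ by larger finite $p$-groups does not help. Since $1=p^na_n$ for all $n$, every homomorphism from $G$ to a group $A$ with $\bigcap_np^nA=0$ kills $1$, and $B$ and all finite $p$-groups are such groups.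

\emph{Enlarging the layers to Pr\"ufer groups works.} Let $\psi_0:G\to B\le\mathbb Z(p^\infty)^{<\omega}$ be the quotient map, and for $k\ge1$ let
\[\psi_k:G\to\mathbb Q_p/\mathbb Z_p\cong\mathbb Z(p^\infty),\qquad\psi_k(x)=p^{-k}\chi(x)+\mathbb Z_p .\]
Each $\psi_k$ vanishes on $G_{k+1}$ and is therefore continuous. For $k\ge1$ the map $\psi_k$ is far from injective on $G/G_{k+1}$: it kills every $t_n$, because $\chi(t_n)=p^{-1}-p^{-1}=0$. It does not need to be injective there. If $\psi_0(x)=0$, then $x\in\mathbb Z_p=G_1$ and $\chi(x)=x$. If also $\psi_1(x)=0$, then $x\in p\mathbb Z_p=G_2$, and so on. Thus $\psi_0(x)=\dots=\psi_{k-1}(x)=0$ holds exactly when $x\in G_k$, and $(\psi_k)_k$ is a topological embedding of $G$ in the tame product $\mathbb Z(p^\infty)^{<\omega}\times\mathbb Z(p^\infty)^\omega$.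
\end{example}

The example contains the general method. The $k$th coordinate has to be defined on all of $G$, but it has to be faithful only on the $k$th layer, since the earlier coordinates already decide whether $x\in G_k$. A map defined on the layer extends to all of $G/G_{k+1}$ as soon as its target is divisible.

\section{Embedding a group in a product over its layers}\label{sec:layers}

\begin{proposition}\label{prop:layers}
Let $G\in\mathcal N$ have the filtration $G=G_0\ge G_1\ge\cdots$. For each $k$ let $H_k$ be a countable discrete divisible group and let $\iota_k:G_k/G_{k+1}\to H_k$ be an injective homomorphism. Then $G$ is isomorphic to a closed subgroup of $H=\prod_kH_k$. If every $\iota_k$ is surjective, then $G\cong H$.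
\end{proposition}

\begin{proof}
The layer $G_k/G_{k+1}$ is a subgroup of $G/G_{k+1}$, so by (D1) the map $\iota_k$ extends to a homomorphism $\varphi_k:G/G_{k+1}\to H_k$. Put $\psi_k(x)=\varphi_k(x+G_{k+1})$. The kernel of $\psi_k$ contains $G_{k+1}$, so $\psi_k$ is continuous by (P1), and $\Psi=(\psi_k)_k:G\to H$ is a continuous homomorphism. We claim that
\begin{equation}\label{eq:preimage}
\Psi^{-1}(H_{\ge k})=G_k\qquad\text{for all }k.
\end{equation}
If $x\in G_k$ and $j<k$, then $x\in G_{j+1}$, so $\psi_j(x)=0$; this is the inclusion $\supseteq$. The inclusion $\subseteq$ is proved by induction on $k$, and the case $k=0$ holds because $G_0=G$. Suppose $\Psi(x)\in H_{\ge k+1}$. Then $\Psi(x)\in H_{\ge k}$, so $x\in G_k$ by the inductive hypothesis, and $0=\psi_k(x)=\iota_k(x+G_{k+1})$. Since $\iota_k$ is injective, $x\in G_{k+1}$.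

By \eqref{eq:preimage}, $\ker\Psi=\bigcap_kG_k=0$, and $\Psi(G_k)=\Psi(G)\cap H_{\ge k}$ is open in $\Psi(G)$. So $\Psi$ maps a base at $0$ of $G$ to a base at $0$ of $\Psi(G)$ and is a topological embedding. Its image is closed by (P2).

Now let every $\iota_k$ be surjective. We show by induction on $k$ that for all $h_0\in H_0,\dots,h_{k-1}\in H_{k-1}$ there is $x\in G$ with $\psi_j(x)=h_j$ for $j<k$. For $k=0$ there is nothing to prove. Given such an $x$ and given $h_k\in H_k$, choose $y\in G_k$ with $\iota_k(y+G_{k+1})=h_k-\psi_k(x)$. By \eqref{eq:preimage}, $\psi_j(y)=0$ for $j<k$, so $\psi_j(x+y)=h_j$ for all $j\le k$. Hence $\Psi(G)$ is dense in $H$, and being closed it equals $H$.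
\end{proof}

Divisibility of $H_k$ is used only to extend $\iota_k$, and Example~\ref{ex:main} shows that the statement fails for $H_k=G_k/G_{k+1}$ in general. Completeness of $G$ is used only for the closedness of the image. It cannot be omitted: the maps $x\mapsto p^{-k-1}x+\mathbb Z_p$ ($k\in\omega$) embed $\mathbb Z_p$ in $\mathbb Z(p^\infty)^\omega$, and they send $\mathbb Z$, with the $p$-adic topology, to a proper dense subgroup of the image.

\begin{corollary}\label{cor:tameproduct}
Every $G\in\mathcal T$ is isomorphic to a closed subgroup of a tame product $\prod_kH_k$ of countable discrete divisible groups.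
\end{corollary}

\begin{proof}
Let $(G_k)$ be a tame filtration of $G$. Placing $G$ in front of the sequence adds one layer and keeps it tame, so we may assume $G_0=G$. The layers $L_k=G_k/G_{k+1}$ are countable by (P1). If $L_k$ is torsion, let $H_k$ be the group given by Lemma~\ref{lem:hull}; it is torsion and $H_k[p]\cong L_k[p]$ for all $p$. For the other $k$, which are finitely many by (a), let $H_k$ be any countable divisible group containing $L_k$, by (D3). Then $H_k$ is torsion for all but finitely many $k$, and by (b), for each $p$ the socle $H_k[p]$ is finite for all but finitely many $k$. So $\prod_kH_k$ is tame by Corollary~\ref{cor:closure}(1), and Proposition~\ref{prop:layers} gives the embedding.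
\end{proof}

\section{The group $U$ absorbs tame products of divisible groups}\label{sec:absorb}

We first write $U$ as a single product of discrete groups.

\begin{lemma}\label{lem:Utame}
$U\cong\prod_{m\in\omega}W_m$, where
\[W_0=\mathbb Q^{<\omega}\oplus E_0,\qquad W_m=E_m\oplus\bigoplus_{i<m}\mathbb Z(p_i^\infty)\quad(m\ge1)\]
are countable discrete divisible groups. The group $U$ is tame.
\end{lemma}

\begin{proof}
Index the copies of $\mathbb Z(p_i^\infty)$ in $\mathbb Z(p_i^\infty)^\omega$ by the integers $m>i$. For each $m$, the finitely many factors of \eqref{eq:U} with index $m$, namely $E_m$ and one copy of $\mathbb Z(p_i^\infty)$ for each $i<m$, together with $\mathbb Q^{<\omega}$ when $m=0$, have product $W_m$. The group $W_m$ is torsion for $m\ge1$, and $W_m[p_i]\cong\mathbb Z(p_i)$ for $m>i$ because $E_m$ then has no $p_i$-component. Corollary~\ref{cor:closure}(1) applies.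
\end{proof}

The multiplicities of $\mathbb Q$ and of the Pr\"ufer groups in $W_m$ are as follows.
\[
\begin{array}{c|ccccc}
 & \mathbb Q & \mathbb Z(p_0^\infty) & \mathbb Z(p_1^\infty) & \mathbb Z(p_2^\infty) & \cdots\\ \hline
W_0 & \omega & \omega & \omega & \omega & \cdots\\
W_1 & 0 & 1 & \omega & \omega & \cdots\\
W_2 & 0 & 1 & 1 & \omega & \cdots\\
W_3 & 0 & 1 & 1 & 1 & \cdots
\end{array}
\]
By (D2), any product $\prod_kH_k$ of countable divisible groups has such a table. By Corollary~\ref{cor:closure}(1), it is tame exactly when the first column is eventually $0$ and every other column is eventually finite. Its table can exceed that of $U$ in two ways: the entry $\omega$ may persist further down in the column of $p_i$, and the finite entries may be larger than $1$. Neither is an invariant of the topological group. Merging finitely many consecutive rows into one moves the last entry $\omega$ up to the diagonal, and a finite power $\mathbb Z(p^\infty)^b$ in one row may be spread over $b$ rows. This is why the diagonal argument suggested in the introduction does not succeed.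

\begin{lemma}[Absorption]\label{lem:absorb}
Let $A=\prod_kH_k$ be a tame product of countable discrete divisible groups. Then $A\times U\cong U$. In particular, $A$ is isomorphic to a closed subgroup of $U$.
\end{lemma}

\begin{proof}
\emph{Merging rows.} By Corollary~\ref{cor:closure}(1) there are $0<n_0<n_1<\cdots$ such that $H_k$ is torsion for $k\ge n_0$ and $H_k[p_i]$ is finite for $k\ge n_i$. Put
\[A_0=\prod_{k<n_0}H_k,\qquad A_m=\prod_{n_{m-1}\le k<n_m}H_k\quad(m\ge1).\]
These are finite products, hence countable discrete divisible groups, and $A\cong\prod_mA_m$. Let $m\ge1$. Then $A_m$ is torsion, and for $i<m$ the socle $A_m[p_i]$ is finite, since every index $k$ in the $m$th block satisfies $k\ge n_{m-1}\ge n_i$. By (D2),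
\[A_m\cong F_m\oplus\bigoplus_{i<m}\mathbb Z(p_i^\infty)^{(b_{m,i})},\qquad F_m=\bigoplus_{i\ge m}\mathbb Z(p_i^\infty)^{(c_{m,i})},\]
with $b_{m,i}<\omega$ and $c_{m,i}\le\omega$.

\emph{Spreading finite powers.} The sum over $i<m$ consists of finitely many Pr\"ufer groups in total, so it is also their product. This is where the finiteness of the socles is used. Regrouping these factors by the prime gives
\[A\cong A_0\times\prod_{m\ge1}F_m\times\prod_{i}R_i,\qquad R_i=\prod_{m>i}\mathbb Z(p_i^\infty)^{b_{m,i}},\]
and $R_i$ is a product of at most countably many discrete copies of $\mathbb Z(p_i^\infty)$.

\emph{Absorbing.} Combining this with \eqref{eq:U},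
\[A\times U\cong\big(A_0\times\mathbb Q^{<\omega}\times E_0\big)\times\prod_{m\ge1}\big(F_m\times E_m\big)\times\prod_i\big(R_i\times\mathbb Z(p_i^\infty)^\omega\big).\]
In the first bracket, write $A_0$ as in (D2). Since $b+\omega=\omega$ for every $b\le\omega$, the discrete group $A_0\times\mathbb Q^{<\omega}\times E_0$ is a direct sum of $\omega$ copies of $\mathbb Q$ and $\omega$ copies of each Pr\"ufer group, so it is isomorphic to $\mathbb Q^{<\omega}\times E_0$. For the same reason $F_m\times E_m\cong E_m$, because $F_m$ involves only the primes $p_i$ with $i\ge m$. Finally, $R_i\times\mathbb Z(p_i^\infty)^\omega$ is a product of countably infinitely many copies of $\mathbb Z(p_i^\infty)$, so it is isomorphic to $\mathbb Z(p_i^\infty)^\omega$. The product of these isomorphisms is an isomorphism $A\times U\cong U$, and it maps the closed subgroup $A\times0$ onto a closed subgroup of $U$.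
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
The group $U$ is tame by Lemma~\ref{lem:Utame}. A group $G\in\mathcal T$ is isomorphic to a closed subgroup of a tame product $A$ of countable discrete divisible groups by Corollary~\ref{cor:tameproduct}, and $A$ is isomorphic to a closed subgroup of $U$ by Lemma~\ref{lem:absorb}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
The implication (i)$\Rightarrow$(ii) is Theorem~\ref{thm:universal}. For (ii)$\Rightarrow$(iii), the group $U\cong\prod_mW_m$ is itself a tame product by Lemma~\ref{lem:Utame}. The implication (iii)$\Rightarrow$(i) is Corollary~\ref{cor:closure}(2).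
\end{proof}

\begin{remark}\label{rem:needed}
Each of the three parts of \eqref{eq:U} is needed.
Without $\mathbb Q^{<\omega}$, the group is a product of discrete torsion groups, in which $n!\,x\to0$ for every $x$; so it contains no copy of the discrete group $\mathbb Z$.
Without $\prod_i\mathbb Z(p_i^\infty)^\omega$, the $p_i$-socle is the finite product $\prod_{m\le i}E_m[p_i]$, which is discrete; so there is no copy of the compact group $\mathbb Z(p_i)^\omega$.
Without the factors $E_m$, $m\ge1$, the subgroup $O=\prod_i\mathbb Z(p_i^\infty)^\omega$ is open and $O[p_i]\cong\mathbb Z(p_i)^\omega$ is compact. A closed copy of $\prod_i\mathbb Z(p_i)^{<\omega}$ would meet $O$ in an open subgroup, which contains the factor $\mathbb Z(p_i)^{<\omega}$ for large $i$; this would be an infinite closed discrete subset of $O[p_i]$.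
\end{remark}

\section{Injective groups and the universal groups for $\mathcal T$}\label{sec:injective}

Injectivity in $\mathcal N$ is the continuous form of the extension property (D1). We use it through retractions: if an injective group $I$ is a closed subgroup of $G\in\mathcal N$, the identity map of $I$ extends to a continuous homomorphism $r:G\to I$ with $r(x)=x$ for $x\in I$.

\begin{lemma}\label{lem:productinj}
A product $\prod_kH_k$ of countable discrete divisible groups is injective.
\end{lemma}

\begin{proof}
A homomorphism into a product is continuous when its coordinates are, so it suffices to extend a continuous homomorphism $f:C\to H$, where $H$ is discrete and divisible, $G\in\mathcal N$ and $C\le G$ is closed. Fact (D1) alone would give an extension with no control on continuity, so we first pass to a discrete quotient of $G$. The kernel of $f$ is open in $C$, so it contains $C\cap N$ for some open subgroup $N\le G$. Hence $f$ factors through $C/(C\cap N)\cong(C+N)/N\le G/N$. By (D1), the induced map $(C+N)/N\to H$ extends to $G/N\to H$. The composition $G\to G/N\to H$ extends $f$, and it is continuous by (P1).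
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(1)]
The group $U$ is injective by Lemmas~\ref{lem:Utame} and~\ref{lem:productinj}. If $A\in\mathcal T$, then $U\times A\in\mathcal T$ by Corollary~\ref{cor:closure}(2), and $U\times A$ is universal because it contains $U$ as a closed subgroup.

Conversely, let $V\in\mathcal T$ be universal. Since $U\in\mathcal T$, there is a closed subgroup $U'\le V$ with $U'\cong U$, and by injectivity there is a continuous retraction $r:V\to U'$. Let $A=\ker r$. For $x\in V$ we have $r(x-r(x))=r(x)-r(x)=0$, so $x\mapsto(r(x),x-r(x))$ is a continuous homomorphism $V\to U'\times A$. The continuous map $(u,a)\mapsto u+a$ is its inverse, because $r(u+a)=u$. Thus $V\cong U\times A$, and the closed subgroup $A$ of $V$ is tame by Corollary~\ref{cor:closure}(2).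
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(2)]
\emph{An injective $V$ is divisible and has a base of divisible open subgroups.} By (D3) and Proposition~\ref{prop:layers}, we may regard $V$ as a closed subgroup of a product $H=\prod_kH_k$ of countable discrete divisible groups. By injectivity there is a continuous retraction $\pi:H\to V$, and $V=\pi(H)$ is divisible. The tails $H_{\ge k}$ are divisible, but their intersections with $V$ need not be, so we use their images under $\pi$ instead. Let $V'$ be an open subgroup of $V$. By continuity of $\pi$ there is $k$ with $\pi(H_{\ge k})\subseteq V'$. The group $\pi(H_{\ge k})$ is divisible. It contains $\pi(V\cap H_{\ge k})=V\cap H_{\ge k}$, which is open in $V$, and a subgroup containing an open subgroup is open. So every open subgroup of $V$ contains a divisible open subgroup.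

\emph{Such a $V$ is a product.} Let $(B_k)$ be any filtration of $V$. Put $V_0=V$, and for $k\ge1$ choose a divisible open subgroup $V_k\subseteq B_k\cap V_{k-1}$. Then $(V_k)$ is a filtration with $V_0=V$ whose layers $H_k=V_k/V_{k+1}$ are countable, discrete and divisible. Proposition~\ref{prop:layers} with $\iota_k$ the identity map gives $V\cong\prod_kH_k$.

\emph{A product of countable discrete divisible groups is injective} by Lemma~\ref{lem:productinj}.

Finally, if $V$ satisfies these conditions and is tame, then $V$ is isomorphic to a tame product of countable discrete divisible groups, and $V\times U\cong U$ by Lemma~\ref{lem:absorb}.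
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(3)]
The group $U$ is universal and injective by Theorem~\ref{thm:universal} and part (1). Let $V\in\mathcal T$ be universal and injective. By part (1), $V\cong U\times A$ with $A\in\mathcal T$. The factor $A$ is injective: given a continuous homomorphism $f:C\to A$ on a closed subgroup $C\le G$, extend $c\mapsto(0,f(c))$ to a continuous homomorphism $G\to U\times A$ and compose with the projection onto $A$. So $A$ is injective and tame, part (2) gives $A\times U\cong U$, and $V\cong U$.

The group $\mathbb Q_p$ is tame, since the filtration $(p^k\mathbb Z_p)$ has layers of order $p$. Hence $U\times\mathbb Q_p$ is universal by part (1), and it is divisible as a product of divisible groups. Let $N$ be an open subgroup of $U\times\mathbb Q_p$ contained in the open subgroup $U\times\mathbb Z_p$. The projection of $N$ to the second factor is an open, hence nonzero, subgroup of $\mathbb Z_p$. If $N$ were divisible, this projection would be divisible, and so contained in $\bigcap_np^n\mathbb Z_p=0$. Therefore $U\times\mathbb Q_p$ has no base of divisible open subgroups, whereas the tails of $\prod_mW_m$ form such a base for $U$. So $U\times\mathbb Q_p\not\cong U$.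
\end{proof}

\begin{remark}\label{rem:Qp}
The failure of injectivity for $\mathbb Q_p$ can be seen directly. The map $x\mapsto(p^{-k}x+\mathbb Z_p)_{k\in\omega}$ embeds $\mathbb Q_p$ in $\mathbb Z(p^\infty)^\omega$ as a closed subgroup, since the preimage of the $k$th tail is $p^{k-1}\mathbb Z_p$ for $k\ge1$. The finitely supported elements of $\mathbb Z(p^\infty)^\omega$ have finite order and are dense, so every continuous homomorphism from $\mathbb Z(p^\infty)^\omega$ to the torsion-free group $\mathbb Q_p$ is zero, and there is no continuous retraction onto the copy of $\mathbb Q_p$.
\end{remark}

\begin{thebibliography}{9}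

\bibitem{DG}
Longyun Ding and Su Gao, \emph{Non-Archimedean Abelian Polish Groups and Their Actions}, arXiv:1512.07677 (2015).

\bibitem{Fuchs}
Fuchs, \emph{Infinite Abelian Groups} I.

\end{thebibliography}
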